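# Self-absorption forces the lunar condition on finite tables

Throughout, inner products are linear in the first variable, $\delta_x$ denotes a standard basis vector of $\ell^2$, $\varepsilon_1,\varepsilon_2$ is the standard basis of $\mathbb C^2$, and $\mathbb 1(\cdot)$ is $1$ if the condition holds and $0$ otherwise.

## 1. Lunar maps, Hankel systems, self-absorption

Let $\mathcal A,\mathcal X,\mathcal L$ be sets. We think of a map $\Phi:\mathcal A\times\mathcal X\to\mathcal L$ as a table: rows are indexed by $\mathcal A$, columns by $\mathcal X$, and the position $(a,x)$ carries the label $\Phi(a,x)$.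

**Definition (lunar map).** $\Phi$ is a *lunar map* if

(i) it is coordinatewise injective: $\Phi(a,\cdot)$ is injective on $\mathcal X$ for each $a$, and $\Phi(\cdot,x)$ is injective on $\mathcal A$ for each $x$;

(ii) for all $a,b,c,d\in\mathcal A$ and $x,y,z,w\in\mathcal X$,
$$\big(\Phi(a,x)=\Phi(b,y),\ \Phi(c,x)=\Phi(d,y),\ \Phi(a,z)=\Phi(b,w)\big)\Longrightarrow \Phi(c,z)=\Phi(d,w).$$

Condition (i) says that no label is repeated in a row or in a column. Condition (ii) compares two $2\times2$ windows, one with rows $a,c$ and columns $x,z$, the other with rows $b,d$ and columns $y,w$. If they agree in three corners, they agree in the fourth.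

*Example.* Let $G$ be a group and $\Phi(a,x)=ax$. Cancellation gives (i). If $ax=by$, $cx=dy$, $az=bw$, then $b^{-1}a=yx^{-1}=d^{-1}c$ and $b^{-1}a=wz^{-1}$, so $d^{-1}c=wz^{-1}$, that is, $cz=dw$. So $\Phi$ is lunar.

*Non-example.* With distinct symbols $p,q,r,s,t$, take the table with rows $1,2$ and columns $1,2,3,4$:
$$\begin{pmatrix}p&q&r&s\\ q&p&t&r\end{pmatrix}.\tag{1}$$
Condition (i) holds. Put $a=d=1$, $b=c=2$ and $(x,y,z,w)=(1,2,3,4)$. Then $\Phi(a,x)=p=\Phi(b,y)$, $\Phi(c,x)=q=\Phi(d,y)$, $\Phi(a,z)=r=\Phi(b,w)$, but $\Phi(c,z)=t\ne s=\Phi(d,w)$. So (ii) fails.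

**Definition (Hankel system).** The Hankel system of $\Phi$ is the family $\{\Gamma_\ell\}_{\ell\in\mathcal L}\subset B(\ell^2(\mathcal X),\ell^2(\mathcal A))$ of operators with matrix entries
$$\Gamma_\ell(a,x)=\Gamma_\ell^\Phi(a,x)=\mathbb 1(\Phi(a,x)=\ell).$$

*Example.* For $\Phi(a,x)=a+x$ on $\{1,2\}^2$ we get $\Gamma_2=\begin{pmatrix}1&0\\0&0\end{pmatrix}$, $\Gamma_3=\begin{pmatrix}0&1\\1&0\end{pmatrix}$, $\Gamma_4=\begin{pmatrix}0&0\\0&1\end{pmatrix}$. In general $\sum_\ell a_\ell\otimes\Gamma_\ell$ is the operator matrix obtained from the table by writing the coefficient $a_\ell$ wherever the label $\ell$ stands.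

**Definition (SAP).** A family $\{x_i\}_{i\in I}$ of operators between Hilbert spaces has the *self-absorption property* (SAP) if for every Hilbert space $K$ and every finitely supported family $\{a_i\}_{i\in I}\subset B(K)$,
$$\Big\|\sum_i a_i\otimes x_i\otimes x_i\Big\|\le\Big\|\sum_i a_i\otimes x_i\Big\|.$$

*Examples.* The family consisting of the single number $\sqrt2$ fails SAP, since $\|\sqrt2\otimes\sqrt2\|=2>\sqrt2$. If $\mathcal A=\{1\}$ and $\Phi(1,\cdot)$ is injective on $\{1,\dots,m\}$, the Hankel system has SAP: $\sum a_\ell\otimes\Gamma_\ell$ is a single row of coefficients, and in $\sum a_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell$ the only row is $(1,1)$, which carries the same coefficients at the columns $(x,x)$ and zeros at the columns $(x,x')$ with $x\neq x'$. The two norms are equal.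

For a Hankel system, write
$$T=\sum_\ell a_\ell\otimes\Gamma_\ell,\qquad T_2=\sum_\ell a_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell .$$
The rows of $T_2$ are pairs $(a,a')$, its columns are pairs $(x,x')$, and its entry there is $a_\ell$ if $\Phi(a,x)=\Phi(a',x')=\ell$, and $0$ if $\Phi(a,x)\ne\Phi(a',x')$.

**Definition (completely bounded map).** Let $E$ be a linear space of operators between two Hilbert spaces and $\varphi:E\to B(\mathcal H)$ linear. Put $\|\varphi\|_{cb}=\sup_k\|\mathrm{id}_{M_k}\otimes\varphi\|$, where $M_k\otimes E$ carries the operator norm. If $\|\varphi\|_{cb}\le1$, then $\varphi$ is *completely contractive*.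

*Example.* The transpose on $M_2$ has norm $1$. But $\mathrm{id}\otimes\text{transpose}$ sends the unitary flip $\sum E_{ij}\otimes E_{ji}$ to $\sum E_{ij}\otimes E_{ij}$, which is the rank-one operator $\xi\mapsto\langle\xi,\omega\rangle\omega$ with $\omega=\sum\varepsilon_i\otimes\varepsilon_i$ and has norm $\|\omega\|^2=2$. So the transpose is not completely contractive.

We use three results from V. Paulsen, *Completely Bounded Maps and Operator Algebras*, CUP 2002.

* (W) Wittstock extension, Thm 8.2: a completely bounded map from a subspace of a unital C*-algebra into $B(\mathcal H)$ extends to the whole algebra with the same cb-norm.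
* (R) Representation, Thm 8.4: a completely bounded $\psi:\mathcal C\to B(\mathcal H)$ on a unital C*-algebra has the form $\psi(T)=V^*\pi(T)W$, with $\pi$ a unital $*$-representation and $\|V\|\|W\|=\|\psi\|_{cb}$.
* (S) Smith, Prop. 8.11: a linear map $\varphi$ from an operator space into $M_k$ satisfies $\|\varphi\|_{cb}=\|\varphi\otimes\mathrm{id}_{M_k}\|$.

## 2. From SAP to lunar: the problem and four theorems

It is known that for every lunar map the associated Hankel system has SAP. The problem, from Yong Han, Yanqi Qiu, Zipeng Wang, "Self-absorption of Hankel systems on monoids --a seemingly universal property", arXiv:2407.01048 (2024), asks for the converse on $4\times4$ tables: *if the Hankel system of $\Phi:\{1,2,3,4\}^2\to\mathcal L$ has SAP, must $\Phi$ be lunar?* The answer is yes, and the size $4$ plays no role.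

**Theorem 1.** Let $\mathcal A,\mathcal X$ be finite sets and $\Phi:\mathcal A\times\mathcal X\to\mathcal L$ any map. If the Hankel system of $\Phi$ has SAP, then $\Phi$ is lunar.

**Theorem 2.** Let $|\mathcal A|=n$, $|\mathcal X|=m$ be finite and $\Phi$ not lunar. Then there are $a_\ell\in M_2(\mathbb C)$, finitely supported and with not all $a_\ell\otimes\Gamma_\ell$ zero, such that
$$\Big\|\sum a_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell\Big\|\ge\Big(1+\frac1{8(\sqrt n+\sqrt m)^2}\Big)\Big\|\sum a_\ell\otimes\Gamma_\ell\Big\|.$$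
For $n=m=4$ the factor is $129/128$. In particular, for finite sets, SAP tested only on $K=\mathbb C^2$ already forces $\Phi$ to be lunar.

**Theorem 3.** Let $\mathcal A,\mathcal X$ be arbitrary sets. If the Hankel system has SAP, then (i) holds, and the implication (ii) holds whenever at least one of the values $\Phi(a,x),\Phi(c,x),\Phi(a,z)$ is attained only finitely often. Hence SAP $\Leftrightarrow$ lunar if all fibres $\Phi^{-1}(\ell)$ are finite, and in particular if $\mathcal A$ or $\mathcal X$ is finite.

**Theorem 4.** For all infinite $\mathcal A,\mathcal X$ there is a non-lunar $\Phi$ on $\mathcal A\times\mathcal X$ whose Hankel system has SAP.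

Together, Theorems 3 and 4 say that "SAP $\Leftrightarrow$ lunar for every $\Phi$ on $\mathcal A\times\mathcal X$" holds exactly when $\mathcal A$ or $\mathcal X$ is finite. The direction lunar $\Rightarrow$ SAP is everywhere the quoted known result.

## 3. Partial permutation matrices and tables with at most two rows

**Lemma 1.** For arbitrary sets, SAP implies (i).

*Proof.* Take $K=\mathbb C$ and one nonzero coefficient, equal to $1$, at $\ell$. Then $\|\Gamma_\ell\|^2=\|\Gamma_\ell\otimes\Gamma_\ell\|\le\|\Gamma_\ell\|$, so $\|\Gamma_\ell\|\le1$. If $\Phi(a,x)=\Phi(a,y)=\ell$ with $x\ne y$, then row $a$ of $\Gamma_\ell$ contains two $1$'s, so $\|\Gamma_\ell\|\ge\|\Gamma_\ell^*\delta_a\|\ge\sqrt2$, a contradiction. If $\Phi(a,x)=\Phi(b,x)=\ell$ with $a\neq b$, then likewise $\|\Gamma_\ell\delta_x\|\ge\sqrt2$, a contradiction. $\square$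

Assume (i). Then $\Gamma_\ell$ has at most one $1$ in each row and column. So there are a set $\mathcal X_\ell=\{x:\exists a,\ \Phi(a,x)=\ell\}$ and an injection $x\mapsto\ell(x)$ from $\mathcal X_\ell$ into $\mathcal A$ with
$$\Gamma_\ell\delta_x=\delta_{\ell(x)}\ (x\in\mathcal X_\ell),\qquad \Gamma_\ell\delta_x=0\ (x\notin\mathcal X_\ell).\tag{2}$$
In particular $\Gamma_\ell$ is a partial isometry. It matches some columns with some rows and kills the other columns.

Suppose now that (i) holds and (ii) fails. We fix a failing configuration and name its labels once and for all: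
$$\Phi(a,x)=\Phi(b,y)=:p,\quad\Phi(c,x)=\Phi(d,y)=:q,\quad\Phi(a,z)=\Phi(b,w)=:r,\quad\Phi(c,z)\ne\Phi(d,w).\tag{3}$$
The configuration is symmetric under the exchange $(a,c,x,z)\leftrightarrow(b,d,y,w)$.

**Lemma 2.** In (3) we have $a\neq c$, $b\ne d$, $x\neq z$, $y\neq w$, and also $a\ne b$, $c\neq d$, $x\ne y$, $z\neq w$.

*Proof.* If $a=c$, then $\Phi(d,y)=\Phi(c,x)=\Phi(a,x)=\Phi(b,y)$, so $d=b$ by (i), and $\Phi(c,z)=\Phi(a,z)=\Phi(b,w)=\Phi(d,w)$, a contradiction. If $x=z$, then $\Phi(b,w)=\Phi(a,z)=\Phi(a,x)=\Phi(b,y)$, so $w=y$, and $\Phi(c,z)=\Phi(c,x)=\Phi(d,y)=\Phi(d,w)$, a contradiction. The exchange symmetry gives $b\ne d$ and $y\ne w$.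

If $a=b$, then $\Phi(a,x)=\Phi(a,y)$ gives $x=y$, then $\Phi(c,x)=\Phi(d,x)$ gives $c=d$, and $\Phi(a,z)=\Phi(a,w)$ gives $z=w$, so $\Phi(c,z)=\Phi(d,w)$, a contradiction. Hence $a\neq b$. If $x=y$, then $\Phi(a,x)=\Phi(b,x)$ forces $a=b$. If $c=d$, then $\Phi(c,x)=\Phi(c,y)$ forces $x=y$. If $z=w$, then $\Phi(a,z)=\Phi(b,z)$ forces $a=b$. All three are excluded. $\square$

**One row.** Since a failure needs $a\ne c$, a one-row table satisfying (i) is lunar. With Lemma 1, SAP implies lunar.

**Two rows.** From $b\ne a\neq c$ we get $b=c$, and $d\neq c$ gives $d=a$. So the failure reads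
$$\Phi(a,x)=\Phi(b,y)=p,\quad \Phi(b,x)=\Phi(a,y)=q,\quad \Phi(a,z)=\Phi(b,w)=r,\quad \Phi(b,z)\neq\Phi(a,w).$$
The four columns are distinct. By Lemma 2 it remains to exclude $y=z$ and $x=w$.

* If $y=z$, then $r=\Phi(a,y)=q$, so $\Phi(b,w)=q=\Phi(b,x)$ and $w=x$. Then $\Phi(b,z)=\Phi(b,y)=p=\Phi(a,x)=\Phi(a,w)$, a contradiction.
* If $x=w$, then $r=\Phi(b,x)=q$, so $\Phi(a,z)=q=\Phi(a,y)$ and $z=y$, which we just excluded.

So a two-row table with at most three columns that satisfies (i) is lunar. A two-row, four-column table that satisfies (i) but is not lunar is, after reordering columns, exactly table (1), with $p,q,r,s,t$ distinct: the rows give all inequalities except $s\neq t$, which is the failure.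

**Table (1) violates SAP.** Choose the scalars $a_p=a_q=a_r=1$ and $a_s=a_t=-1$. Then
$$T=\begin{pmatrix}1&1&1&-1\\1&1&-1&1\end{pmatrix}$$
has orthogonal rows of norm $2$, so $\|T\|=2$. In $T_2$ look at the rows $(1,2),(2,1)$ and the columns $(1,2),(2,1),(3,4),(4,3)$. The label $s$ occurs only in row $1$ and $t$ only in row $2$, so neither contributes, and the block is
$$S=\begin{pmatrix}1&1&1&0\\1&1&0&1\end{pmatrix},\qquad SS^*=\begin{pmatrix}3&2\\2&3\end{pmatrix},\qquad \|S\|=\sqrt5 .$$
Thus $\|T_2\|\ge\sqrt5>2=\|T\|$. If we add two rows of fresh, pairwise distinct symbols with coefficient $0$, we get a non-lunar $4\times4$ table that violates SAP with the same coefficients.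

## 4. A two-by-two window in the tensor square

We look for a violation of SAP in general. Assume (i) and the failure (3). The two windows that almost agree suggest restricting $\Gamma_\ell\otimes\Gamma_\ell$ to the vectors
$$e_1=\delta_a\otimes\delta_b,\quad e_2=\delta_c\otimes\delta_d,\qquad f_1=\delta_x\otimes\delta_y,\quad f_2=\delta_z\otimes\delta_w .$$
By Lemma 2, $a\ne c$ and $x\neq z$, so $e_1,e_2$ are orthonormal and so are $f_1,f_2$. Let $E=\operatorname{span}\{\Gamma_\ell\}$. The nonzero $\Gamma_\ell$ have disjoint supports, hence are linearly independent, so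
$$\varphi:E\to M_2,\qquad \varphi(\Gamma_\ell)_{ij}=\langle(\Gamma_\ell\otimes\Gamma_\ell)f_j,e_i\rangle$$
defines a linear map (if $\Gamma_\ell=0$, the formula gives $0$, as it must). For example $\varphi(\Gamma_\ell)_{12}=\mathbb 1(\Phi(a,z)=\ell)\,\mathbb 1(\Phi(b,w)=\ell)=\mathbb 1(\ell=r)$. In the same way, for all $\ell$,
$$\varphi(\Gamma_\ell)_{11}=\mathbb 1(\ell=p),\quad\varphi(\Gamma_\ell)_{12}=\mathbb 1(\ell=r),\quad\varphi(\Gamma_\ell)_{21}=\mathbb 1(\ell=q),\quad\varphi(\Gamma_\ell)_{22}=0.\tag{4}$$
The last entry is $\mathbb 1(\Phi(c,z)=\ell)\,\mathbb 1(\Phi(d,w)=\ell)$, which vanishes because the two labels differ. So the failure of (ii) appears as a zero in the corner.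

Let $I\varepsilon_i=e_i$ and $J\varepsilon_j=f_j$. These are isometries with $\varphi(\Gamma_\ell)=I^*(\Gamma_\ell\otimes\Gamma_\ell)J$, so $\sum a_\ell\otimes\varphi(\Gamma_\ell)$ is a compression of $T_2$:
$$\Big\|\sum a_\ell\otimes\varphi(\Gamma_\ell)\Big\|\le\Big\|\sum a_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell\Big\|.\tag{5}$$
If SAP holds, the right side is at most $\|\sum a_\ell\otimes\Gamma_\ell\|$. Since every element of $M_k\otimes E$ is a finite sum $\sum a_\ell\otimes\Gamma_\ell$ with $a_\ell\in M_k$,
$$\text{SAP}\ \Longrightarrow\ \|\varphi\|_{cb}\le1.\tag{6}$$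

**Coefficients on $p,q,r$ only.** Only $p,q,r$ are visible in the window, so the first thing to try is a violation of (6) by coefficients supported on $\{p,q,r\}$. This cannot work, for any $K$. The left side of (5) is then the norm of $\begin{pmatrix}a_p&a_r\\a_q&0\end{pmatrix}$. By Lemma 2 and (i), $\Phi(c,z)\neq q$ (same row as $\Phi(c,x)$) and $\Phi(c,z)\ne r$ (same column as $\Phi(a,z)$). Symmetrically, $\Phi(d,w)\notin\{q,r\}$. As $\Phi(c,z)\ne\Phi(d,w)$, at least one of them is also different from $p$. If it is $\Phi(c,z)$, the block of $T$ in rows $a,c$ and columns $x,z$ is literally $\begin{pmatrix}a_p&a_r\\a_q&0\end{pmatrix}$. If it is $\Phi(d,w)$, the same is true in rows $b,d$ and columns $y,w$. Either way the window is a submatrix of $T$ itself, and its norm is at most $\|T\|$.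

In table (1) even the whole of $T_2$ gives nothing with such coefficients. The rows $(1,1),(2,2)$ live on the columns $(k,k)$, the rows $(1,2),(2,1)$ on the columns $(1,2),(2,1),(3,4),(4,3)$, and both blocks equal $\begin{pmatrix}a_p&a_q&a_r&0\\a_q&a_p&0&a_r\end{pmatrix}=T$. So $\|T_2\|=\|T\|$.

What succeeded for table (1) was to put coefficients on the labels $s,t$ of the disagreeing corners as well, to lower $\|T\|$. In a larger table these labels may recur at other places, and their coefficients must be balanced against the entire table. So we do not choose coefficients at all. We argue dually: if no violation exists, then $\varphi$ is completely contractive, hence has the form $V^*\pi(\cdot)W$, and we evaluate this formula on a well-chosen element of $E$. For finite tables that element is the all-ones matrix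
$$\sum_\ell\Gamma_\ell .$$
Every position carries exactly one label, so this sum depends on nothing but the size of the table. By (4), $\varphi$ sends it to $\begin{pmatrix}1&1\\1&0\end{pmatrix}$. We shall see that the factorization forces its image to be a *constant* matrix.

## 5. Factorization of the window map

**Purpose.** We write $\varphi$ as a corner of a representation. Put $H=\ell^2(\mathcal A)\oplus\ell^2(\mathcal X)$ and, for $T\in B(\ell^2(\mathcal X),\ell^2(\mathcal A))$, let $\hat T=\begin{pmatrix}0&T\\0&0\end{pmatrix}\in B(H)$. The map $T\mapsto\hat T$ is completely isometric, because $\sum a_\ell\otimes\hat\Gamma_\ell$ is $\sum a_\ell\otimes\Gamma_\ell$ placed in a corner of a matrix of zeros.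

Let $\kappa=\|\varphi\|_{cb}$ and assume $\kappa<\infty$. Then $\kappa\ge1$, since $\|\Gamma_p\|=1$ and $\varphi(\Gamma_p)_{11}=1$. Apply (W) to the map $\hat T\mapsto\varphi(T)$ on $\hat E\subset B(H)$, then (R) to the extension. We get a unital representation $\pi$ of $B(H)$ on some $K'$ and $V,W:\mathbb C^2\to K'$ with $\|V\|\|W\|=\kappa$. Multiplying $V$ and $W$ by reciprocal positive constants, we may assume
$$\varphi(T)=V^*\pi(\hat T)W\quad(T\in E),\qquad \|V\|,\|W\|\le\sqrt\kappa .\tag{7}$$

**Lemma 3.** Let $\mathcal K(H)$ be the compact operators on $H$, and let $\pi$ be a representation of $\mathcal K(H)$ on $N$ with $\overline{\operatorname{span}}\,\pi(\mathcal K(H))N=N$. Then $\pi$ is unitarily equivalent to $k\mapsto k\otimes1_M$ on $H\otimes M$ for some Hilbert space $M$.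

*Proof.* This is a textbook fact; here is the argument. Let $e_{hk}$ be the matrix units for the standard basis of $H$, fix an index $o$ and put $M=\pi(e_{oo})N$. For $\mu,\nu\in M$ we have $\langle\pi(e_{ho})\mu,\pi(e_{ko})\nu\rangle=\langle\pi(e_{ok}e_{ho})\mu,\nu\rangle=\mathbb 1(h=k)\langle\mu,\nu\rangle$, so $\delta_h\otimes\mu\mapsto\pi(e_{ho})\mu$ extends to an isometry $H\otimes M\to N$. Its range contains every $\pi(e_{hk})\xi=\pi(e_{ho})\pi(e_{ok})\xi$, as $\pi(e_{ok})\xi=\pi(e_{oo})\pi(e_{ok})\xi\in M$. Since the $e_{hk}$ span a dense subspace of $\mathcal K(H)$, it is onto $N$. It intertwines $e_{hk}\otimes1$ with $\pi(e_{hk})$, because $\pi(e_{hk})\pi(e_{lo})\mu=\mathbb 1(k=l)\pi(e_{ho})\mu$. By linearity and continuity it intertwines $k\otimes 1$ with $\pi(k)$ for all compact $k$. $\square$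

If $\dim H<\infty$, then $\mathcal K(H)=B(H)$, and a unital representation satisfies the hypothesis, so $\pi(T)=T\otimes1_M$ up to unitary equivalence.

**Lemma 4.** Let $U$ be a partial isometry (any contraction will do) and $\|w\|,\|v\|\le1$ with $\langle Uw,v\rangle=1$. Then $v=Uw$ and $w=U^*v$.

*Proof.* $\|Uw-v\|^2=\|Uw\|^2+\|v\|^2-2\le0$. Also $\langle w,U^*v\rangle=1$, so $\|w-U^*v\|^2=\|w\|^2+\|U^*v\|^2-2\le0$. $\square$

**Column sums.** For a finitely supported vector $w=\sum_x\delta_x\otimes w(x)\in\ell^2(\mathcal X)\otimes M$ or $v=\sum_a\delta_a\otimes v(a)\in\ell^2(\mathcal A)\otimes M$, put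
$$\sigma(w)=\sum_xw(x)\in M,\qquad\sigma(v)=\sum_av(a)\in M .$$
If $w$ is supported on $\mathcal X_\ell$, then by (2) the vector $(\Gamma_\ell\otimes1)w$ has the value $w(x)$ at row $\ell(x)$ and vanishes elsewhere. So
$$\sigma\big((\Gamma_\ell\otimes1)w\big)=\sigma(w)\qquad\text{if }w\text{ is supported on }\mathcal X_\ell .\tag{8}$$

## 6. The all-ones matrix and the proof of Theorem 1

Let $\mathcal A,\mathcal X$ be finite and assume SAP. By Lemma 1, (i) holds. Suppose (ii) fails, as in (3).

**Step 1: vectors that represent $\varphi$.** The aim is to replace $V,W,\pi$ by four vectors. By (6), $\kappa\le1$, so in (7) $V$ and $W$ are contractions. By Lemma 3 we may take $\pi(T)=T\otimes1_M$ on $H\otimes M=(\ell^2(\mathcal A)\otimes M)\oplus(\ell^2(\mathcal X)\otimes M)$. Let $w_j$ be the component of $W\varepsilon_j$ in $\ell^2(\mathcal X)\otimes M$ and $v_i$ the component of $V\varepsilon_i$ in $\ell^2(\mathcal A)\otimes M$. Then $\|w_j\|,\|v_i\|\le1$. Since $\hat T\otimes1$ reads only the $\mathcal X$-component and produces only an $\mathcal A$-component,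
$$\varphi(T)_{ij}=\langle\pi(\hat T)W\varepsilon_j,V\varepsilon_i\rangle=\langle(T\otimes1)w_j,v_i\rangle\qquad(T\in E).\tag{9}$$

**Step 2: all four column sums agree.** Here we use the three $1$'s in (4). By (4) and (9), $\langle(\Gamma_p\otimes1)w_1,v_1\rangle=1$. Lemma 4 gives $v_1=(\Gamma_p\otimes1)w_1$ and $w_1=(\Gamma_p^*\otimes1)v_1$. The second equation shows that $w_1$ is supported on $\mathcal X_p$, so (8) and the first equation give $\sigma(v_1)=\sigma(w_1)$. In the same way $\langle(\Gamma_r\otimes1)w_2,v_1\rangle=1$ gives $\sigma(v_1)=\sigma(w_2)$, and $\langle(\Gamma_q\otimes1)w_1,v_2\rangle=1$ gives $\sigma(v_2)=\sigma(w_1)$. So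
$$\sigma(w_1)=\sigma(w_2)=\sigma(v_1)=\sigma(v_2)=:\sigma .$$

**Step 3: evaluate on the all-ones matrix.** Here we use the $0$ in (4). Sum (9) over the finite range of $\Phi$. Every position $(a',x')$ has exactly one label, so for all $i,j$
$$\sum_\ell\varphi(\Gamma_\ell)_{ij}=\sum_\ell\sum_{a',x'}\mathbb 1(\Phi(a',x')=\ell)\langle w_j(x'),v_i(a')\rangle=\sum_{a',x'}\langle w_j(x'),v_i(a')\rangle=\langle\sigma(w_j),\sigma(v_i)\rangle.\tag{10}$$
By Step 2 the right side is $\|\sigma\|^2$ for all $i,j$. By (4) the left side is $1$ for $(i,j)=(1,1)$ and $0$ for $(i,j)=(2,2)$. So $1=\|\sigma\|^2=0$, which is absurd. Hence (ii) holds and $\Phi$ is lunar. $\blacksquare$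

With $|\mathcal A|=|\mathcal X|=4$ this answers the problem: yes, SAP implies that $\Phi$ is lunar.

## 7. Stability of the argument and the proof of Theorem 2

The plan is to run the same proof with $\kappa$ slightly larger than $1$, so that equalities become estimates. The contradiction then turns into a lower bound for $\kappa$, and (S) turns $\kappa$ into coefficients in $M_2$.

**Step 1: the case where (i) fails.** By the proof of Lemma 1 some $\Gamma_\ell$ has norm at least $\sqrt2$. Take $a_\ell=1_{M_2}$ and all other coefficients $0$. The ratio of the two norms is $\|\Gamma_\ell\otimes\Gamma_\ell\|/\|\Gamma_\ell\|=\|\Gamma_\ell\|\ge\sqrt2$. Since $\Phi$ is not lunar, $n,m\ge1$, so $(\sqrt n+\sqrt m)^2\ge4$ and $\sqrt2>1+\frac1{32}\ge1+\frac1{8(\sqrt n+\sqrt m)^2}$.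

From now on (i) holds and (ii) fails as in (3). By (S), $\kappa=\|\varphi\otimes\mathrm{id}_{M_2}\|$, which is finite because $E\otimes M_2$ is finite-dimensional. As noted in Section 5, $\kappa\ge1$. Define $w_j,v_i$ as in Step 1 of Section 6. Now $\|w_j\|,\|v_i\|\le\sqrt\kappa$, and (9) and (10) hold without change.

**Step 2: the column sums almost agree.** Put $u=(\Gamma_p\otimes1)w_1$. From $\langle u,v_1\rangle=1$ and $\|u\|,\|v_1\|\le\sqrt\kappa$ we get
$$\|u-v_1\|^2=\|u\|^2+\|v_1\|^2-2\le2(\kappa-1),\qquad 1\le\|u\|\,\|v_1\|\le\sqrt\kappa\,\|u\|,\ \text{ so }\ \|u\|^2\ge\frac1\kappa .$$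
Let $P_p$ be the projection onto $\ell^2(\mathcal X_p)\otimes M$. By (2), $\|u\|=\|P_pw_1\|$, so
$$\|w_1-P_pw_1\|^2=\|w_1\|^2-\|u\|^2\le\kappa-\frac1\kappa=(\kappa-1)\,\frac{\kappa+1}{\kappa}\le2(\kappa-1).$$
Since $u=(\Gamma_p\otimes1)P_pw_1$, (8) gives $\sigma(u)=\sigma(P_pw_1)$. By Cauchy–Schwarz, $\sigma$ has norm at most $\sqrt n$ on $\ell^2(\mathcal A)\otimes M$ and at most $\sqrt m$ on $\ell^2(\mathcal X)\otimes M$. Therefore
$$\|\sigma(v_1)-\sigma(w_1)\|\le\|\sigma(v_1-u)\|+\|\sigma(P_pw_1-w_1)\|\le\delta:=\sqrt{2(\kappa-1)}\,(\sqrt n+\sqrt m).$$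
The same argument with $\Gamma_r,w_2,v_1$ and with $\Gamma_q,w_1,v_2$ gives $\|\sigma(v_1)-\sigma(w_2)\|\le\delta$ and $\|\sigma(v_2)-\sigma(w_1)\|\le\delta$. Passing through $\sigma(v_1)$ for the first and through $\sigma(w_1)$ for the second,
$$\|\sigma(w_2)-\sigma(w_1)\|\le2\delta,\qquad\|\sigma(v_2)-\sigma(v_1)\|\le2\delta .$$

**Step 3: a lower bound for $\kappa$.** By (10) and (4), $\langle\sigma(w_j),\sigma(v_i)\rangle$ equals $1$ for $(i,j)\in\{(1,1),(1,2),(2,1)\}$ and $0$ for $(2,2)$. Expanding,
$$\langle\sigma(w_2)-\sigma(w_1),\,\sigma(v_2)-\sigma(v_1)\rangle=0-1-1+1=-1 .$$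
Hence $1\le4\delta^2=8(\kappa-1)(\sqrt n+\sqrt m)^2$, that is,
$$\kappa\ge1+\frac1{8(\sqrt n+\sqrt m)^2}.$$

**Step 4: coefficients in $M_2$.** The norm $\kappa=\|\varphi\otimes\mathrm{id}_{M_2}\|$ is attained on the unit sphere of the finite-dimensional space $E\otimes M_2$. So there are $a_\ell\in M_2$ with $\|\sum a_\ell\otimes\varphi(\Gamma_\ell)\|=\kappa\|\sum a_\ell\otimes\Gamma_\ell\|\ne0$. By (5), $\|\sum a_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell\|\ge\kappa\|\sum a_\ell\otimes\Gamma_\ell\|$. $\blacksquare$

For $n=m=4$ we have $8(\sqrt n+\sqrt m)^2=8\cdot16=128$, so the factor is $129/128$.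

## 8. Infinite tables: finite fibres and the proof of Theorem 3

If both sets are infinite, the proof in Section 6 meets two obstacles. The all-ones matrix is no longer a bounded operator, and the sums $\sigma$ need not converge. Moreover, a representation of $B(H)$ need not have the form $T\otimes1_M$. A single finite fibre among $p,q,r$ removes both obstacles, because it forces the four vectors to be finitely supported.

Assume SAP. Then (i) holds by Lemma 1. Suppose (ii) fails as in (3), and that one of $p,q,r$ has finite fibre. By (6), $\kappa\le1$. Take $\pi,V,W,K'$ from (7), with $V,W$ contractions.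

**Step 1: relations between the four vectors.** Put $w_j=W\varepsilon_j$ and $v_i=V\varepsilon_i$ in $K'$, and $U_\ell=\pi(\hat\Gamma_\ell)$, a partial isometry. By (4) and (7), $\langle U_pw_1,v_1\rangle=\langle U_rw_2,v_1\rangle=\langle U_qw_1,v_2\rangle=1$. Lemma 4 gives
$$v_1=U_pw_1,\ w_1=U_p^*v_1;\qquad v_1=U_rw_2,\ w_2=U_r^*v_1;\qquad v_2=U_qw_1,\ w_1=U_q^*v_2 .\tag{11}$$

**Step 2: the part of $\pi$ that sees compact operators.** Let $N=\overline{\operatorname{span}}\,\pi(\mathcal K(H))K'$. Since $\pi(T)\pi(k)=\pi(Tk)$ and $\mathcal K(H)$ is an ideal, $N$ is invariant under all $\pi(T)$. As $\pi$ is a $*$-representation, $N$ reduces $\pi$. For $\eta\in N^\perp$ and $k\in\mathcal K(H)$ we have $\langle\pi(k)\eta,\zeta\rangle=\langle\eta,\pi(k^*)\zeta\rangle=0$ for all $\zeta$, so $\pi(k)$ vanishes on $N^\perp$. Hence $\pi(\mathcal K(H))N=\pi(\mathcal K(H))K'$, and Lemma 3 applies on $N$: we may take $N=H\otimes M$ with $\pi(k)|_N=k\otimes1_M$ for compact $k$. For $T\in B(H)$, the identity $\pi(T)\pi(k)\xi=\pi(Tk)\xi=(T\otimes1)(k\otimes1)\xi$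 for $\xi\in N$ shows that $\pi(T)$ and $T\otimes1_M$ agree on a total subset of $N$, so $\pi(T)|_N=T\otimes1_M$.

**Step 3: finite supports.** If $\ell$ has finite fibre, $\hat\Gamma_\ell$ has finite rank, so $U_\ell$ and $U_\ell^*$ vanish on $N^\perp$ and act on $N$ as $\hat\Gamma_\ell\otimes1$ and $\hat\Gamma_\ell^*\otimes1$. Thus their ranges lie in $H\otimes M$ and consist of vectors supported on finitely many basis elements of $H$: rows for $U_\ell$, columns for $U_\ell^*$.

* If $p$ has finite fibre, then $w_1=U_p^*v_1$ is such a vector.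
* If $q$ has finite fibre, then $w_1=U_q^*v_2$ is such a vector.
* If $r$ has finite fibre, then $v_1=U_rw_2$ is such a vector, and so is $w_1=U_p^*v_1$, since on $N$ the operator $U_p^*$ acts as the partial permutation $\hat\Gamma_p^*\otimes1$, which preserves finite support.

In every case $w_1\in H\otimes M$ has finite support. Now (11) gives successively $v_1=U_pw_1$, $v_2=U_qw_1$ and $w_2=U_r^*v_1$. All four vectors lie in $H\otimes M$ with finite support. The $w_j$ are in ranges of operators $\hat\Gamma_\ell^*\otimes1$ and so are supported on $\mathcal X$. The $v_i$ are in ranges of operators $\hat\Gamma_\ell\otimes1$ and so are supported on $\mathcal A$.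

**Step 4: the contradiction.** The sums $\sigma(w_j),\sigma(v_i)$ are finite. On $N$, (11) says $v_1=(\Gamma_p\otimes1)w_1$ with $w_1$ supported on $\mathcal X_p$, and likewise for $r$ and $q$. So (8) gives $\sigma(v_1)=\sigma(w_1)=\sigma(v_2)=\sigma(w_2)=:\sigma$. For $i\in\{1,2\}$ and every $\ell$,
$$\varphi(\Gamma_\ell)_{ii}=\langle(\Gamma_\ell\otimes1)w_i,v_i\rangle=\sum_{a',x'}\mathbb 1(\Phi(a',x')=\ell)\langle w_i(x'),v_i(a')\rangle ,$$
a finite sum over $\operatorname{supp}v_i\times\operatorname{supp}w_i$. Only the finitely many labels occurring on this finite set can give a nonzero value. Summing over them, we obtain $\langle\sigma(w_i),\sigma(v_i)\rangle=\|\sigma\|^2$. By (4) the sum is $1$ for $i=1$ (the label $p$ is among those summed, because its entry is $1\ne0$) and $0$ for $i=2$. This is a contradiction.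

**Step 5: the equivalences.** If all fibres are finite, SAP gives (i) and all instances of (ii), so $\Phi$ is lunar; lunar implies SAP by the known result. If $\mathcal A$ or $\mathcal X$ is finite, then under (i), which holds in either direction, every fibre meets each row and each column at most once and has at most $\min(|\mathcal A|,|\mathcal X|)$ elements. So all fibres are finite. $\blacksquare$

## 9. A table that contains its own tensor square: proof of Theorem 4

The aim is a non-lunar table for which $T_2$ is, piece by piece, a block of $T$. Then $\|T_2\|\le\|T\|$ is automatic. We build it by adjoining, again and again, the tensor square of what is already there. By Theorem 3, labels in a failing configuration must recur infinitely often, and this construction makes them do so.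

**Step 1: the seed.** Let $\mathcal A_0,\mathcal X_0$ be sets with $|\mathcal A_0|=|\mathcal A|$, $|\mathcal X_0|=|\mathcal X|$. Choose distinct $a,b,c,d\in\mathcal A_0$ and distinct $x,y,z,w\in\mathcal X_0$, and distinct symbols $p,q,r$. Put
$$\Phi_0(a,x)=\Phi_0(b,y)=p,\qquad\Phi_0(c,x)=\Phi_0(d,y)=q,\qquad\Phi_0(a,z)=\Phi_0(b,w)=r,$$
and fill all remaining positions with pairwise distinct symbols different from $p,q,r$. Each of $p,q,r$ occurs twice, in different rows and different columns, so $\Phi_0$ is coordinatewise injective. It violates (ii), because $\Phi_0(c,z)\ne\Phi_0(d,w)$.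

**Step 2: adjoining the square.** Given a coordinatewise injective $\Phi_n$ on $\mathcal A_n\times\mathcal X_n$, let $\mathcal A_{n+1}=\mathcal A_n\sqcup R_n$ and $\mathcal X_{n+1}=\mathcal X_n\sqcup C_n$, where $R_n$ is a copy of $\mathcal A_n\times\mathcal A_n$ and $C_n$ a copy of $\mathcal X_n\times\mathcal X_n$. Let $\Phi_{n+1}$ extend $\Phi_n$, with
$$\Phi_{n+1}\big((a,a'),(x,x')\big)=\Phi_n(a,x)\quad\text{if }\Phi_n(a,x)=\Phi_n(a',x')$$
for $(a,a')\in R_n$, $(x,x')\in C_n$. Every other new position receives its own fresh symbol, used nowhere before and nowhere else in $\Phi_{n+1}$.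

**Step 3: $\Phi_{n+1}$ is coordinatewise injective.** A fresh symbol occurs once. An old symbol $\ell$ occurs only in $\mathcal A_n\times\mathcal X_n$ and in $R_n\times C_n$, which share no row and no column. Inside $\mathcal A_n\times\mathcal X_n$ there is no repetition by assumption. If $\ell$ occurs in row $(a,a')\in R_n$ at the columns $(x,x')$ and $(y,y')$, then $\Phi_n(a,x)=\ell=\Phi_n(a,y)$ and $\Phi_n(a',x')=\ell=\Phi_n(a',y')$, so $(x,x')=(y,y')$. If $\ell$ occurs in column $(x,x')$ at the rows $(a,a')$ and $(b,b')$, then $\Phi_n(a,x)=\ell=\Phi_n(b,x)$ and $\Phi_n(a',x')=\ell=\Phi_n(b',x')$, so $(a,a')=(b,b')$.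

**Step 4: the limit table.** Let $\mathcal A_\infty=\bigcup_n\mathcal A_n$, $\mathcal X_\infty=\bigcup_n\mathcal X_n$ and $\Phi=\bigcup_n\Phi_n$. For infinite sets, $|\mathcal A_n|+|\mathcal A_n|^2=|\mathcal A_n|$, and a countable increasing union of sets of cardinality $|\mathcal A|$ has cardinality $|\mathcal A|$. So $|\mathcal A_\infty|=|\mathcal A|$ and likewise $|\mathcal X_\infty|=|\mathcal X|$, and via bijections we may regard $\Phi$ as a map on $\mathcal A\times\mathcal X$. It is coordinatewise injective, because any two positions lie in a common $\mathcal A_n\times\mathcal X_n$. So each $\Gamma_\ell$ is a contraction by (2). It is not lunar, because it extends $\Phi_0$.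

**Step 5: SAP.** Let $(a_\ell)\subset B(K)$ be supported in a finite set $F$, and let $T,T_2$ be as in Section 1. Labels outside the range of $\Phi$ contribute nothing. Choose $n_0$ such that every $\ell\in F$ in the range of $\Phi$ lies in the range of $\Phi_{n_0}$. Let $n\ge n_0$ and consider the block of $T$ with rows $R_n$ and columns $C_n$. Its entry at $\big((a,a'),(x,x')\big)$ is as follows.

* If $\Phi_n(a,x)=\Phi_n(a',x')=\ell$, the entry is $a_\ell$.
* Otherwise the symbol at this position is fresh at stage $n+1$. So it is not in the range of $\Phi_n$, hence not in $F$, and the entry is $0$.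

By the description of $T_2$ in Section 1 these are exactly the entries of $T_2$ in rows $\mathcal A_n^2$ and columns $\mathcal X_n^2$. Under $R_n\cong\mathcal A_n^2$ and $C_n\cong\mathcal X_n^2$, the block of $T$ is the compression of $T_2$ to these rows and columns, so this compression has norm at most $\|T\|$.

Let $P_n$ and $Q_n$ be the projections onto $K\otimes\ell^2(\mathcal A_n^2)$ and $K\otimes\ell^2(\mathcal X_n^2)$. They increase strongly to the identity, and $T_2$ is bounded, so $P_nT_2Q_n\to T_2$ strongly. For every vector $\xi$,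
$$\|T_2\xi\|=\lim_n\|P_nT_2Q_n\xi\|\le\|T\|\,\|\xi\| .$$
Hence $\|T_2\|\le\|T\|$, so the Hankel system of the non-lunar map $\Phi$ has SAP. $\blacksquare$
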